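# Projectionally exposed faces of sparse and completable PSD cones over chordal graphs

## 1. The full PSD cone and its compressions

Let $\mathcal S^n$ be the space of real symmetric $n\times n$ matrices with the trace inner product, and let $\mathcal S^n_+$ be the cone of positive semidefinite (PSD) matrices. We start with a property of this cone that is easy to prove. The rest of the lecture asks what happens to it when we prescribe zeros in the matrices, or forget some of their entries.

**Definition (face).** A face of a closed convex cone $K$ is a nonempty convex cone $F\subseteq K$ such that $x,y\in K$ and $x+y\in F$ imply $x,y\in F$. For example, if $f$ is a linear functional with $f\ge 0$ on $K$, then $\{x\in K: f(x)=0\}$ is a face.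

**Definition (projectionally exposed).** A projection of $K$ onto a face $F$ is a linear map $P$ with $P^2=P$ and $P(K)=F$. The cone $K$ is projectionally exposed, in short PE, if every face of $K$ admits such a projection.

The map $P$ need not be self-adjoint. For instance, in $\mathbb R^2_+$ the map $(\xi,\eta)\mapsto(\xi+\eta,0)$ is a projection onto the face $\mathbb R_+e_1$, and so is $(\xi,\eta)\mapsto(\xi,0)$. This freedom matters later.

**Proposition 1.1.** The cone $\mathcal S^n_+$ is PE.

*Proof.* We describe the faces, then compress. Let $F$ be a face and let $x_0\in\operatorname{relint}F$. We use two facts.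

(1.1) *If $x\in F$, then $\ker x_0\subseteq\ker x$.* Since $F$ is a cone, its affine hull is $\operatorname{span}F$, so $x_0-\delta x\in F$ for small $\delta>0$. For $u\in\ker x_0$ we get $0\le u^T(x_0-\delta x)u=-\delta\,u^Txu\le0$. Hence $u^Txu=0$, and $xu=0$ because $x$ is PSD.

(1.2) *If $x\succeq0$ and $\operatorname{range}x\subseteq\operatorname{range}x_0$, then $x_0-\delta x\succeq0$ for some $\delta>0$.* Both matrices vanish on $\ker x_0=(\operatorname{range}x_0)^\perp$, and $x_0$ is positive definite on $\operatorname{range}x_0$.

Put $L=\operatorname{range}x_0$. By (1.1) every $x\in F$ has range in $L$. Conversely, if $x\succeq 0$ has range in $L$, then (1.2) gives $x_0=(x_0-\delta x)+\delta x$ with both summands in $\mathcal S^n_+$, so $x\in F$. Thus $F=\{x\succeq0:\operatorname{range}x\subseteq L\}$. Let $Q$ be the orthogonal projector onto $L$ and let $P(x)=QxQ$. Then $P(\mathcal S^n_+)\subseteq F$, and $P$ is the identity on $F$. So $P(\mathcal S^n_+)=F$ and $P^2=P$. $\square$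

The end of this proof is a general principle, which we record.

**Lemma 1.2.** Let $F$ be a face of $K$.

1. If $P^2=P$ and $P(K)=F$, then $P$ is the identity on $\operatorname{span}F$, and $P(\operatorname{span}K)\subseteq\operatorname{span}F$.
2. If a linear map $P$ on $\operatorname{span}K$ satisfies $P(K)\subseteq F$ and $P|_F=\mathrm{id}$, then $P(K)=F$ and $P^2=P$.
3. It does not matter whether projections are defined on $\operatorname{span}K$ or on a larger ambient space.

*Proof.* (1) If $y\in F$, then $y=Px$ for some $x\in K$, so $Py=P^2x=Px=y$. The rest is linearity. (2) $F=P(F)\subseteq P(K)\subseteq F$. So $P$ maps $\operatorname{span}K$ into $\operatorname{span}F$, where it is the identity, and $P^2=P$. (3) A projection on the ambient space restricts to $\operatorname{span}K$ by (1). Conversely, compose a projection $P$ on $\operatorname{span}K$ with a linear projection $R$ of the ambient space onto $\operatorname{span}K$. Then $(PR)(K)=P(K)=F$, and $PRPR=PPR=PR$ because $P$ takes values in $\operatorname{span}K$. $\square$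

What changes if we keep only the matrices with zeros in prescribed positions? The compression $QxQ$ pays no attention to zeros.

## 2. Two cones attached to a graph

Let $G=(V,E)$ be a graph with $V=\{1,\dots,n\}$. Put
$$\mathcal S^n_+(G)=\{x\in\mathcal S^n_+: x_{ij}=0\text{ for all }i\ne j\text{ with }\{i,j\}\notin E\},$$
the sparse cone. Let $\pi_G:\mathcal S^n\to\mathcal S^n$ keep the diagonal entries and the entries $x_{ij}$ with $\{i,j\}\in E$, and set all other entries to $0$. The cone $\pi_G(\mathcal S^n_+)$ consists of the partial matrices with pattern $G$ that have a PSD completion; call it the completable cone. For a complete graph both cones equal $\mathcal S^n_+$.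

The completable cone is closed. If $\pi_G(x_k)\to y$ with $x_k\succeq0$, then the traces of the $x_k$ are bounded because the diagonal is kept, so the $x_k$ are bounded, and a subsequence converges to a PSD matrix $x$ with $\pi_G(x)=y$. The two cones are dual inside $\pi_G(\mathcal S^n)$. Indeed, for $y\in\pi_G(\mathcal S^n)$ we have $\langle\pi_G(x),y\rangle=\langle x,y\rangle$, and this is nonnegative for all $x\succeq0$ exactly when $y\succeq0$. So the dual of $\pi_G(\mathcal S^n_+)$ is $\mathcal S^n_+(G)$, and since both cones are closed, the dual of $\mathcal S^n_+(G)$ is $\pi_G(\mathcal S^n_+)$.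

We use two elementary remarks. If the support of a vector $v$ is a clique, then $vv^T\in\mathcal S^n_+(G)$. If $x\in\pi_G(\mathcal S^n_+)$ and $bc\in E$, then the $\{b,c\}$ principal block of $x$ is PSD, because it is also a block of any completion.

We write $E_{ij}=e_ie_j^T+e_je_i^T$ for $i\ne j$, and $i\sim j$ for adjacency. Let $P_k$ be the path and $C_k$ the cycle on $k$ vertices.

**Definition (chordal, homogeneous chordal).** A graph is chordal if every cycle of length at least $4$ has a chord. It is homogeneous chordal if it is chordal and has no induced $P_4$.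

For example, $P_3$ is homogeneous chordal, $P_4$ is chordal but not homogeneous chordal, and $C_4$ is not chordal. A vertex is simplicial if its neighbors form a clique. A cycle of length at least $4$ through a simplicial vertex has a chord, namely the edge between the two cycle neighbors of that vertex. So a graph that becomes a clique after successive deletion of simplicial vertices is chordal. This applies to two graphs that will be central.

**Definition (gem).** The gem has vertices $1,\dots,5$ and edges $12,13,14,15,24,23,35$. It is the path $4$–$2$–$3$–$5$ with the vertex $1$ joined to all of it, and its maximal cliques are $\{1,2,3\},\{1,2,4\},\{1,3,5\}$.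

**Definition ($X$).** The graph $X$ has vertices $1,\dots,6$ and maximal cliques $\{1,2,3,4\},\{1,2,5\},\{3,4,6\}$. It is a $4$-clique with one extra vertex attached to each of two disjoint edges.

In both graphs the last two vertices are simplicial, and deleting them leaves a clique.

**Definition (homogeneous cone).** A convex cone is homogeneous if its automorphism group (the linear bijections of its span that map it onto itself) acts transitively on its relative interior. For example, $\mathcal S^n_+$ is homogeneous: every positive definite $x$ is $MIM^T$ with $M$ invertible, and $y\mapsto MyM^T$ is an automorphism.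

We take the following facts as known.

* (H1) Homogeneous cones are PE.
* (H2) If $G$ is homogeneous chordal, then $\mathcal S^n_+(G)$ and $\pi_G(\mathcal S^n_+)$ are homogeneous cones, so both are PE.

The problem comes from João Gouveia, Masaru Ito and Bruno F. Lourenço, "Faces of homogeneous cones and applications to homogeneous chordality", arXiv:2501.09581 (2025). It asks: if $G$ is chordal but not necessarily homogeneous chordal, are $\mathcal S^n_+(G)$ and $\pi_G(\mathcal S^n_+)$ PE? Both answers are no. The cone $\mathcal S^5_+(\text{gem})$ is not PE, and $\pi_{P_4}(\mathcal S^4_+)$ is not PE. Moreover, one can say for exactly which graphs each cone is PE.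

**Definition (block).** A block of $G$ is a maximal connected subgraph that has no cut vertex of itself. The blocks of $P_4$ are its three edges. The gem is a single block, since deleting any one vertex leaves it connected.

**Theorem 2.1 (sparse cone).** For a chordal graph $G$ the following are equivalent:

* (a) $\mathcal S^n_+(G)$ is PE;
* (b) $G$ has no induced gem and no induced $X$;
* (c) every block of $G$ is homogeneous chordal.

**Theorem 2.2 (completable cone).** For an arbitrary graph $G$ the following are equivalent: $\pi_G(\mathcal S^n_+)$ is PE; $\pi_G(\mathcal S^n_+)$ is a homogeneous cone; $G$ is homogeneous chordal.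

In particular $\mathcal S^4_+(P_4)$ is PE by Theorem 2.1, since its blocks are edges, while its dual $\pi_{P_4}(\mathcal S^4_+)$ is not. So PE is not preserved by duality.

## 3. The path on three vertices, by hand

Let $G$ be the path $a$–$b$–$c$. By (H2) both of its cones are PE. We look for projections by hand, to see what they look like.

*Sparse cone, compression.* Let $n=e_b-e_c$, let $w=e_b+e_c$, and let $F=\{x\in\mathcal S^3_+(G):n^Txn=0\}=\{x\in\mathcal S^3_+(G):xn=0\}$. Row $a$ of $xn=0$ says $x_{ab}=x_{ac}$, and $x_{ac}=0$ since $ac$ is a non-edge. So $x_{ab}=0$ on $F$, and the elements of $F$ are $\lambda\,e_ae_a^T+\mu\,ww^T$ with $\lambda,\mu\ge0$. The sensible first attempt is $x\mapsto QxQ$ with $Q$ the orthogonal projector onto $n^\perp$. It stops working at the edge $ab$: since $Qe_b=\frac12w$, we get $QE_{ab}Q=\frac12(e_aw^T+we_a^T)$, which has the entry $\frac12$ in the forbidden position $ac$. In particular, the element $(e_a+e_b)(e_a+e_b)^T$ of the cone is sent out of the cone.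

Here the remedy is simple. The map $P(x)=x_{aa}\,e_ae_a^T+\frac14(w^Txw)\,ww^T$ sends the cone into $F$ and is the identity on $F$, because $w^T(\mu ww^T)w=4\mu$.

*Completable cone, copying.* Let $K=\pi_G(\mathcal S^3_+)$ and $F=\{x\in K:x_{bb}-2x_{bc}+x_{cc}=0\}$. On $F$ the vector $(1,-1)$ is in the kernel of the PSD block on $\{b,c\}$, so $x_{bb}=x_{bc}=x_{cc}$. This time $x_{ab}$ is free. Let $P$ keep $x_{aa},x_{ab},x_{bb}$ and replace both $x_{bc}$ and $x_{cc}$ by $x_{bb}$; in words, copy $b$ onto $c$. If $y$ is the $\{a,b\}$ block of $x\in K$ and $T$ is the $3\times2$ matrix with rows $(1,0),(0,1),(0,1)$, then $P(x)=\pi_G(TyT^T)$, so $P(x)\in F$. Also $P$ is the identity on $F$. So $P$ is a projection of $K$ onto $F$.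

The projection treats $b$ and $c$ asymmetrically: it favors $b$, the endpoint with the further neighbor $a$. What if $c$ also has a private neighbor $d$?

## 4. The completable cone of the path on four vertices

On the path $a$–$b$–$c$–$d$, the vertex $a$ asks us to copy $b$ onto $c$, and $d$ asks us to copy $c$ onto $b$. These two demands can be made precise as two inequalities for one quadratic form, and they are incompatible.

**Proposition 4.1.** Suppose $G$ has distinct vertices $a,b,c,d$ with $ab,bc,cd\in E$ and $ac,bd\notin E$ ($ad$ arbitrary). Then $K=\pi_G(\mathcal S^n_+)$ is not PE.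

*Proof.* **Step 1: choose the face.** For $x\in K$ the $\{b,c\}$ block is PSD because $bc\in E$. So $f(x)=x_{bb}-2x_{bc}+x_{cc}\ge0$ on $K$, and $F=\{x\in K:f(x)=0\}$ is a face. For $x\in F$ the vector $(1,-1)$ is in the kernel of the $\{b,c\}$ block, so
$$x_{bb}=x_{bc}=x_{cc}\qquad(x\in F).\tag{4.1}$$
If $v_b=v_c$, then $f(\pi_G(vv^T))=(v_b-v_c)^2=0$, so $\pi_G(vv^T)\in F$. Suppose that $P$ is a projection of $K$ onto $F$.

**Step 2: find what $P$ must fix.** Taking $v=e_a$ gives $e_ae_a^T\in F$. Since $ac\notin E$,
$$\pi_G\big((e_a+e_b+e_c)(e_a+e_b+e_c)^T\big)=e_ae_a^T+E_{ab}+(e_b+e_c)(e_b+e_c)^T.$$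
The left side, $e_ae_a^T$ and $(e_b+e_c)(e_b+e_c)^T$ all lie in $F$. So $E_{ab}\in\operatorname{span}F$, and $P$ fixes $e_ae_a^T$ and $E_{ab}$. In the same way, since $bd\notin E$, the map $P$ fixes $e_de_d^T$ and $E_{cd}$.

**Step 3: turn the two neighbors into two inequalities.** For $u=\beta e_b+\gamma e_c$ we have $uu^T\in K$, because $bc\in E$. Let $z(u)=P(uu^T)\in F$, and use (4.1) to put
$$s(\beta,\gamma)=z(u)_{bb}=z(u)_{cc}.$$
This is a quadratic form in $(\beta,\gamma)$. Let $t\in\mathbb R$. Since $ac\notin E$, we have $\pi_G\big((te_a+u)(te_a+u)^T\big)=t^2e_ae_a^T+t\beta E_{ab}+uu^T$, so by Step 2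
$$P\,\pi_G\big((te_a+u)(te_a+u)^T\big)=t^2e_ae_a^T+t\beta E_{ab}+z(u)\in F.$$
Its $\{a,b\}$ block is PSD because $ab\in E$. The determinant of that block gives
$$(t^2+z(u)_{aa})\,s(\beta,\gamma)\ge(t\beta+z(u)_{ab})^2\qquad\text{for all }t.$$
Divide by $t^2$ and let $t\to\infty$: we get $s(\beta,\gamma)\ge\beta^2$. Now use $d,c$ in place of $a,b$. Since $bd\notin E$,
$$P\,\pi_G\big((te_d+u)(te_d+u)^T\big)=t^2e_de_d^T+t\gamma E_{cd}+z(u),$$
and the $\{c,d\}$ block gives $(t^2+z(u)_{dd})\,s(\beta,\gamma)\ge(t\gamma+z(u)_{cd})^2$ for all $t$. Hence $s(\beta,\gamma)\ge\gamma^2$.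

**Step 4: contradict.** The matrix $(e_b+e_c)(e_b+e_c)^T\in F$ is fixed by $P$, so $s(1,1)=1$. The smooth functions $s-\beta^2$ and $s-\gamma^2$ are nonnegative everywhere and vanish at $(1,1)$, so their gradients vanish there. This gives $\nabla s(1,1)=(2,0)$ and $\nabla s(1,1)=(0,2)$, which is impossible. $\square$

For $G=P_4$, which is chordal, this is the required counterexample for the completable cone. On $P_3$ only the inequality $s\ge\beta^2$ is present, and the copying map of Section 3 has $s=\beta^2$.

*Proof of Theorem 2.2.* If $G$ is homogeneous chordal, the cone is homogeneous by (H2), and homogeneous cones are PE by (H1). Now suppose that $G$ is not homogeneous chordal. Then it contains an induced $P_4$ or an induced cycle of length at least $4$. In an induced cycle of length at least $5$, four consecutive vertices induce a $P_4$. So $G$ contains an induced $P_4$ or an induced $C_4$. In either case, naming the vertices $a,b,c,d$ in order along the path or cycle, we have $ab,bc,cd\in E$ and $ac,bd\notin E$. By Proposition 4.1 the cone is not PE, and by (H1) it is not homogeneous. $\square$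

## 5. Why the sparse cone needs a larger graph

We test the face from Section 4 in $\mathcal S^4_+(P_4)$, with path $a$–$b$–$c$–$d$, $n=e_b-e_c$ and $w=e_b+e_c$. If $xn=0$, row $a$ gives $x_{ab}=x_{ac}=0$, and row $d$ gives $x_{cd}=x_{bd}=0$. In the completable cone, $E_{ab}$ and $E_{cd}$ belonged to the span of the face; here the face has no such directions. The map
$$P(x)=x_{aa}e_ae_a^T+\tfrac14(w^Txw)\,ww^T+x_{dd}e_de_d^T$$
is a projection onto the face: it sends the cone into the face, and on the face $x=x_{aa}e_ae_a^T+x_{bb}ww^T+x_{dd}e_de_d^T$, so $\frac14w^Txw=x_{bb}$. No contradiction arises.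

The mechanism is now the opposite one. A private neighbor of $b$ forces entries to vanish on the face. To get a contradiction we need a vertex adjacent to both $b$ and $c$, so that some off-diagonal direction at $b$ and $c$ must be fixed, and a way to relate that direction to the vanishing entries.

One private neighbor is not enough for this choice of $n$. Delete vertex $5$ from the gem. This leaves the edges $12,13,14,23,24$. Take $n=e_2-e_3$ and $F=\{x\in\mathcal S_+(G):xn=0\}$. Row $4$ gives $x_{24}=x_{34}=0$ on $F$. Let $T$ be the linear map of $\mathbb R^4$ with $Te_1=e_1$, $Te_2=0$, $Te_3=e_2+e_3$, $Te_4=e_4$. The map $x\mapsto TxT^T$ copies row and column $3$ onto row and column $2$. The result is PSD, its $(3,4)$ entry is $x_{34}=0$, and its kernel contains $n$ because $T^Tn=0$. So it lies in $F$. On $F$ we have $x_{12}=x_{13}$, $x_{22}=x_{23}=x_{33}$ and $x_{24}=x_{34}=0$, so the map is the identity there. It is a projection of $\mathcal S_+(G)$ onto $F$.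

Now restore vertex $5$, a neighbor of $1$ and $3$ only. The copy puts $x_{35}$ into the forbidden position $25$. Copying $2$ onto $3$ instead puts $x_{24}$ into the forbidden position $34$. To show that no other map works either, we need to control an arbitrary $P$.

## 6. How a projection must act near a rank-one element of the face

Throughout this section $K=\mathcal S^n_+(G)$, $F$ is a face of $K$, and $P$ is a projection of $K$ onto $F$. The first lemma shows that near a fixed rank-one matrix $ww^T$, the projection must send tangent directions of rank-one type to directions of the same type.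

**Lemma 6.1.** Let $w\ne0$ and $z$ be supported on a common clique, with $ww^T\in F$. Then $M=P(wz^T+zw^T)$ has the form $M=wh^T+hw^T$ for some $h\in\mathbb R^n$.

*Proof.* For $t\in\mathbb R$ the vector $tw+z$ is supported on a clique, so $(tw+z)(tw+z)^T\in K$. As $P$ fixes $ww^T$,
$$P\big((tw+z)(tw+z)^T\big)=t^2ww^T+tM+N\in F,\qquad N=P(zz^T),$$
and this is PSD. For $u\perp w$ we get $t\,u^TMu+u^TNu\ge0$ for all real $t$, so $u^TMu=0$. By polarization $u^TMu'=0$ for all $u,u'\perp w$. Put
$$h=\frac{Mw}{|w|^2}-\frac{w^TMw}{2|w|^4}\,w.$$
We check that $M$ and $wh^T+hw^T$ agree as symmetric bilinear forms. On $w^\perp\times w^\perp$ both vanish. For $u\perp w$, $u^T(wh^T+hw^T)w=(u^Th)|w|^2=u^TMw$. Finally $w^T(wh^T+hw^T)w=2|w|^2\,w^Th=2w^TMw-w^TMw=w^TMw$. $\square$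

Applying this to $e_p$, to $e_q$ and to $e_p+e_q$, we can move information from one vertex to the other.

**Lemma 6.2 (transfer).** Let $\{p,q,r\}$ be a clique of three distinct vertices with $e_pe_p^T,\ e_qe_q^T,\ (e_p+e_q)(e_p+e_q)^T\in F$, and let $j\notin\{p,q\}$. Then
$$P(E_{pr})_{pj}=P(E_{qr})_{qj}.$$

*Proof.* Lemma 6.1 with $w=e_p$, $z=e_r$ gives $P(E_{pr})=e_ph^T+he_p^T$, which has nonzero entries only in row and column $p$. Since $q\ne p$ and $j\ne p$, we get $P(E_{pr})_{qj}=0$. Likewise $P(E_{qr})_{pj}=0$. Lemma 6.1 with $w=e_p+e_q$, $z=e_r$ gives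
$$P(E_{pr})+P(E_{qr})=(e_p+e_q)g^T+g(e_p+e_q)^T$$
for some $g$. As $j\notin\{p,q\}$, the $(p,j)$ and $(q,j)$ entries of the right side both equal $g_j$. On the left these entries are $P(E_{pr})_{pj}$ and $P(E_{qr})_{qj}$, because the other contributions are zero. $\square$

## 7. The gem and $X$

**Proposition 7.1.** $\mathcal S^5_+(\text{gem})$ is not PE.

*Proof.* **Step 1: choose the face and find its zeros.** Let $n=e_2-e_3$ and $F=\{x\in K:n^Txn=0\}=\{x\in K:xn=0\}$, which is a face because $n^Txn\ge0$ on $K$. Every $x\in\operatorname{span}F$ satisfies $xn=0$. Row $4$ gives $x_{42}=x_{43}=0$, since $43$ is a non-edge. Also $x_{52}=0$, since $52$ is a non-edge.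

**Step 2: list the rank-one elements of $F$ that we use.** If $v$ is supported on a clique and $v\perp n$, then $vv^T\in F$. This applies to $e_1,\ e_4,\ e_5,\ e_1+e_4,\ e_1+e_5,\ e_2+e_3,\ e_1+e_2+e_3$.

**Step 3: transfer the zeros to vertex $1$.** Suppose a projection $P$ onto $F$ exists. By Lemma 1.2 its values lie in $\operatorname{span}F$. Lemma 6.2 on the cliques $\{1,4,2\}$ and $\{1,5,3\}$ gives:

* with $(p,q,r,j)=(1,4,2,2)$: $P(E_{12})_{12}=P(E_{42})_{42}=0$;
* with $(p,q,r,j)=(1,5,3,2)$: $P(E_{13})_{12}=P(E_{53})_{52}=0$.

**Step 4: contradict.** The matrix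
$$E_{12}+E_{13}=(e_1+e_2+e_3)(e_1+e_2+e_3)^T-e_1e_1^T-(e_2+e_3)(e_2+e_3)^T$$
lies in $\operatorname{span}F$, so $P$ fixes it, and its $(1,2)$ entry is $1$. By Step 3 the $(1,2)$ entry of $P(E_{12})+P(E_{13})$ is $0+0$. This is a contradiction. $\square$

So the sparse cone of a chordal graph need not be PE. In $X$ no single vertex is adjacent to both extra vertices $5$ and $6$, and the zeros coming from $6$ travel through two transfers.

**Proposition 7.2.** $\mathcal S^6_+(X)$ is not PE.

*Proof.* **Step 1: choose the face and find its zeros.** Let $n=e_2-e_4$ and $F=\{x\in K:n^Txn=0\}=\{x\in K:xn=0\}$, a face as before. On $\operatorname{span}F$, row $5$ gives $x_{52}=x_{54}=0$, since $54$ is a non-edge. Also $x_{62}=0$, since $62$ is a non-edge.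

**Step 2: list the rank-one elements of $F$ that we use.** The vectors $e_1,e_3,e_5,e_6,\ e_1+e_5,\ e_1+e_3,\ e_3+e_6,\ e_2+e_4,\ e_1+e_2+e_4$ are supported on cliques and orthogonal to $n$, so each $vv^T$ lies in $F$.

**Step 3: transfer the zeros to vertex $1$.** If a projection $P$ onto $F$ exists, Lemma 6.2 on the cliques $\{1,5,2\}$, $\{1,3,4\}$ and $\{3,6,4\}$ gives:

* with $(p,q,r,j)=(1,5,2,2)$: $P(E_{12})_{12}=P(E_{52})_{52}=0$;
* with $(1,3,4,2)$ and then $(3,6,4,2)$: $P(E_{14})_{12}=P(E_{34})_{32}=P(E_{64})_{62}=0$.

**Step 4: contradict.** The matrix $E_{12}+E_{14}=(e_1+e_2+e_4)(e_1+e_2+e_4)^T-e_1e_1^T-(e_2+e_4)(e_2+e_4)^T$ lies in $\operatorname{span}F$, so $P$ fixes it. Its $(1,2)$ entry is $1$, whereas Step 3 gives $0+0$. This is a contradiction. $\square$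

## 8. From induced subgraphs to blocks

This section proves (a)$\Rightarrow$(b) and (b)$\Rightarrow$(c) in Theorem 2.1. The first implication needs only that PE passes to induced subgraphs.

**Proof of (a)$\Rightarrow$(b).** Let $H$ be an induced subgraph of $G$, let $K=\mathcal S^n_+(G)$, and let
$$K'=\{x\in K:x_{ii}=0\text{ for }i\notin V(H)\}.$$
This is the zero set on $K$ of the nonnegative functional $\sum_{i\notin V(H)}x_{ii}$, so it is a face. A PSD matrix with $x_{ii}=0$ has zero row $i$, and $H$ is induced, so $K'\cong\mathcal S_+(H)$. Let $F$ be a face of $K'$. It is also a face of $K$: if $x,y\in K$ and $x+y\in F\subseteq K'$, then $x,y\in K'$, and hence $x,y\in F$. If $P^2=P$ and $P(K)=F$, then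
$$F=P(F)\subseteq P(K')\subseteq P(K)=F,$$
so $P$ is a projection of $K'$ onto $F$. Thus if $\mathcal S_+(G)$ is PE, so is $\mathcal S_+(H)$. By Propositions 7.1 and 7.2, $H$ can be neither the gem nor $X$. $\square$

The second implication is pure graph theory.

**Proposition 8.1.** Let $G$ be chordal and let $B$ be a block of $G$ that contains an induced $P_4$. Then $B$ contains an induced gem or an induced $X$.

*Proof.* **Step 1: set up.** The block $B$ is an induced subgraph of $G$, because adding an edge of $G$ between two vertices of $B$ keeps it connected and without a cut vertex. So $B$ is chordal. Let $a$–$b$–$c$–$d$ be an induced path in $B$. Since $B$ is connected with at least four vertices and has no cut vertex, $B-b$ and $B-c$ are connected.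

**Step 2: find a common neighbor of $b$ and $c$ on the side of $a$.** Let $a=p_0,p_1,\dots,p_k=c$ be a shortest path in $B-b$. It is induced, and $k\ge2$ because $a\not\sim c$. We claim that $b$ is adjacent to every $p_i$. We know $b\sim p_0$ and $b\sim p_k$. If the claim failed, there would be $i<j$ with $j-i\ge2$, $b\sim p_i$, $b\sim p_j$, and $b\not\sim p_l$ for $i<l<j$. Then $b,p_i,\dots,p_j$ would be a chordless cycle of length at least $4$, which is impossible. Put $a'=p_{k-2}$ and $p=p_{k-1}$. Then
$$a'\sim b,\quad a'\sim p,\quad a'\not\sim c,\quad p\sim b,\quad p\sim c.\tag{8.1}$$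

**Step 3: do the same on the side of $d$.** Reversing the path, a shortest path from $d$ to $b$ in $B-c$ gives vertices $d',q$ with
$$d'\sim c,\quad d'\sim q,\quad d'\not\sim b,\quad q\sim b,\quad q\sim c.\tag{8.2}$$

**Step 4: check distinctness and the path $a'$–$b$–$c$–$d'$.** We have $a'\notin\{b,c\}$ and $d'\notin\{b,c\}$ by construction. Also $a'\ne d'$, because $a'\not\sim c$ and $d'\sim c$. Next, $a'\not\sim d'$; otherwise $a',b,c,d'$ would be a chordless $4$-cycle, as $a'\not\sim c$ and $b\not\sim d'$. So $a'$–$b$–$c$–$d'$ is an induced path. By construction $p\notin\{b,c,a'\}$, and $p\ne d'$ because $p\sim b$ and $d'\not\sim b$. Similarly $q\notin\{b,c,d'\}$, and $q\ne a'$ because $q\sim c$ and $a'\not\sim c$.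

**Step 5: go through the cases.** If $p\sim d'$, then by (8.1) $p$ is adjacent to all of $a',b,c,d'$, and we have an induced gem. If $q\sim a'$, then by (8.2) $q$ is adjacent to all four, and again we have an induced gem.

Otherwise $p\not\sim d'$ and $q\not\sim a'$. As $p\sim a'$, this shows $p\ne q$. Suppose first that $p\sim q$. Then $\{p,b,c,q\}$ is a clique; among its vertices $a'$ is adjacent exactly to $b,p$, and $d'$ exactly to $c,q$. Since $a'\not\sim d'$, this is an induced $X$. Suppose finally that $p\not\sim q$. Then $a'$–$p$–$c$–$q$ is an induced path, because $a'\sim p$, $p\sim c$, $c\sim q$ and $a'\not\sim c$, $a'\not\sim q$, $p\not\sim q$. The vertex $b$ is adjacent to all four of its vertices. This is an induced gem. $\square$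

**Proof of (b)$\Rightarrow$(c).** Each block $B$ of $G$ is an induced subgraph, so an induced gem or $X$ of $B$ would be one of $G$. Under (b), Proposition 8.1 shows that no block contains an induced $P_4$. Blocks are chordal, so every block is homogeneous chordal. $\square$

## 9. Gluing two graphs at a vertex

For (c)$\Rightarrow$(a) we assemble projections for the blocks into one for $G$. Two projections can disagree on the diagonal unit of the shared vertex, and the lemma corrects this.

**Lemma 9.1 (gluing, any graphs).** Let $G=G_1\cup G_2$, where $G_1,G_2$ share at most one vertex and there are no edges between $V(G_1)\setminus V(G_2)$ and $V(G_2)\setminus V(G_1)$. If $K_i=\mathcal S_+(G_i)$ (padded by zeros) is PE for $i=1,2$, then $K=\mathcal S_+(G)$ is PE.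

*Proof.* If there is no common vertex, then $K=K_1\oplus K_2$. For a face $F$ of $K$ put $F_i=F\cap K_i$; the definition of a face gives $F=F_1\oplus F_2$, with $F_i$ a face of $K_i$. If $\Pi_i$ is a projection of $K_i$ onto $F_i$, then $\Pi_1\oplus\Pi_2$ is one of $K$ onto $F$.

Now let $v$ be the common vertex, let $\varepsilon=e_ve_v^T$, and write $V_i=V(G_i)$.

**Step 1: show that $K=K_1+K_2$.** Only "$\subseteq$" needs proof. Order the vertices as $V_1\setminus\{v\},\ v,\ V_2\setminus\{v\}$ and write
$$x=\begin{pmatrix}A&\alpha&0\\\alpha^T&c&\beta^T\\0&\beta&D\end{pmatrix}\in K.$$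
If $u\in\ker A$, then evaluating $x$ on $(u,\tau,0)$ gives $2\tau\,u^T\alpha+c\tau^2\ge0$ for all $\tau$, so $u^T\alpha=0$. Hence $\alpha\in(\ker A)^\perp=\operatorname{range}A$, say $\alpha=A\eta$. Put $c_1=\eta^TA\eta$. Then
$$\begin{pmatrix}A&\alpha\\\alpha^T&c_1\end{pmatrix}=\begin{pmatrix}I\\\eta^T\end{pmatrix}A\begin{pmatrix}I&\eta\end{pmatrix}\succeq0.$$
Evaluating $x$ on the vector $(-\sigma\eta,\sigma,y)$ and using $\eta^T\alpha=c_1$ gives
$$0\le\sigma^2c_1-2\sigma^2c_1+c\sigma^2+2\sigma\beta^Ty+y^TDy=(c-c_1)\sigma^2+2\sigma\beta^Ty+y^TDy,$$
so $\begin{pmatrix}c-c_1&\beta^T\\\beta&D\end{pmatrix}\succeq0$. Padded by zeros, these two matrices lie in $K_1$ and $K_2$, and their sum is $x$.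

Consequently $\operatorname{span}K=\operatorname{span}K_1+\operatorname{span}K_2$. Moreover $\operatorname{span}K_1\cap\operatorname{span}K_2=\mathbb R\varepsilon$, because a matrix supported on both $V_1\times V_1$ and $V_2\times V_2$ has only its $(v,v)$ entry.

**Step 2: split the face.** Let $F$ be a face of $K$. Then $F_i=F\cap K_i$ is a face of $K_i$. If $x\in F$ and $x=x_1+x_2$ with $x_i\in K_i$, then $x_1,x_2\in F$ by the definition of a face. So $F=F_1+F_2$. Let $\Pi_i:\operatorname{span}K_i\to\operatorname{span}K_i$ be a projection of $K_i$ onto $F_i$.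

**Step 3: treat the case $\varepsilon\in F$.** Then $\varepsilon\in F_1\cap F_2$ and $\Pi_1\varepsilon=\varepsilon=\Pi_2\varepsilon$. So $\Pi_1$ and $\Pi_2$ agree on $\mathbb R\varepsilon$ and glue to a linear map $\Pi$ on $\operatorname{span}K$. We have $\Pi(K)=F_1+F_2=F$ and $\Pi|_F=\mathrm{id}$, so $\Pi$ is a projection onto $F$ by Lemma 1.2.

**Step 4: find correcting functionals when $\varepsilon\notin F$.** We want linear functionals $f_i$ on $\operatorname{span}K_i$ with
$$f_i\ge0\text{ on }K_i,\qquad f_i=0\text{ on }F_i,\qquad f_i(\varepsilon)=1.\tag{9.1}$$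
Let $x_0\in\operatorname{relint}F_i$ and let $Y$ be the orthogonal projector of $\mathbb R^{V_i}$ onto $\ker x_0$. The functional $x\mapsto\operatorname{tr}(Yx)$ is nonnegative on $K_i$, because $Y\succeq0$. If $x\in F_i$, the argument for (1.1) applies to the face $F_i$ and gives $\ker x_0\subseteq\ker x$, so $xY=0$ and $\operatorname{tr}(Yx)=0$.

It remains to see that $\operatorname{tr}(Y\varepsilon)=Y_{vv}>0$. Suppose $Y_{vv}=0$. Then $|Ye_v|^2=e_v^TYe_v=0$, so $e_v\in(\ker x_0)^\perp=\operatorname{range}x_0$, and by (1.2) there is $\delta>0$ with $x_0-\delta\varepsilon\succeq0$. This matrix still has the pattern of $G_i$, so $x_0=(x_0-\delta\varepsilon)+\delta\varepsilon$ with both summands in $K_i$. Since $F_i$ is a face, $\varepsilon\in F_i\subseteq F$, a contradiction. So $Y_{vv}>0$, and $f_i(x)=\operatorname{tr}(Yx)/Y_{vv}$ satisfies (9.1).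

**Step 5: glue with the correction.** Put $X_i=\Pi_i\varepsilon\in F_i$ and define
$$\Pi(x)=\Pi_1(x)+f_1(x)X_2\quad(x\in\operatorname{span}K_1),\qquad\Pi(x)=\Pi_2(x)+f_2(x)X_1\quad(x\in\operatorname{span}K_2).$$
Both formulas give $\Pi(\varepsilon)=X_1+X_2$, so $\Pi$ is well defined and linear on $\operatorname{span}K$. Since $f_i\ge0$ on $K_i$, we have $\Pi(K_i)\subseteq F_1+F_2=F$, hence $\Pi(K)\subseteq F$ by Step 1. Since $f_i=0$ on $F_i$, the map $\Pi$ is the identity on $F_1$ and on $F_2$, hence on $F$. By Lemma 1.2, $\Pi$ is a projection of $K$ onto $F$. $\square$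

To see the correction at work, take the path $a$–$v$–$c$, with $G_1,G_2$ its two edges, and the face with $x(e_v-e_c)=0$ from Section 3 (with $v$ in the role of $b$). Here $F_1=\mathbb R_+e_ae_a^T$, $F_2=\mathbb R_+ww^T$ with $w=e_v+e_c$, and $\varepsilon\notin F$. Choose $\Pi_1(x)=x_{aa}e_ae_a^T$ and $\Pi_2(x)=\frac14(w^Txw)ww^T$. Then $X_1=0$, $X_2=\frac14ww^T$, and $f_1(x)=x_{vv}$. The glued map is $\Pi(x)=x_{aa}e_ae_a^T+\frac14(w^Txw)ww^T$, the map that we found by hand.

**Proof of (c)$\Rightarrow$(a) in Theorem 2.1.** Every block $B$ is homogeneous chordal, so $\mathcal S_+(B)$ is PE by (H2). Recall the block–cut vertex tree of a connected graph: its nodes are the blocks and the cut vertices, each cut vertex is joined to the blocks containing it, every edge of the graph lies in exactly one block, and a vertex in two blocks is a cut vertex. Root the tree at a block and list the blocks $B_1,B_2,\dots$ in order of distance from the root. For $i\ge2$, $B_i$ shares with $B_1\cup\dots\cup B_{i-1}$ its parent cut vertex. It shares no other vertex: another shared vertex would be a child of $B_i$ in the tree,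 and then any other block containing it would be farther from the root than $B_i$ and would not be listed earlier. An edge of $(B_1\cup\dots\cup B_{i-1})\cup B_i$ belongs to one of the two parts, so it never joins a vertex outside the second part to a vertex outside the first. Lemma 9.1 and induction on $i$ show that $\mathcal S_+$ of every connected component of $G$ is PE. A general graph is the disjoint union of its components, so the case of Lemma 9.1 without a common vertex finishes the proof. $\square$

Together with Section 8 this proves Theorem 2.1. $\blacksquare$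

## 10. The smallest obstructions

For the sparse cone, Theorem 2.1 makes the gem the unique smallest chordal graph for which PE fails. No chordal graph on at most four vertices has an induced gem or $X$, and on five vertices only the gem does.

The gem and $X$ are exactly the minimal forbidden induced subgraphs, and neither makes the other redundant. The gem has fewer vertices than $X$, so it does not contain $X$. Conversely, $X$ has $6+2+2=10$ edges. Deleting $5$ or $6$, which have degree $2$, leaves $8$ edges. Deleting one of $1,2,3,4$, which have degree $4$, leaves $6$ edges. The gem has $7$ edges, so it is not an induced subgraph of $X$.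

For the completable cone, Theorem 2.2 shows that within chordal graphs the only minimal obstruction is $P_4$. The face that works there is the one on which the two middle vertices are identified. The same identification in $\mathcal S^4_+(P_4)$ causes no trouble, as we saw in Section 5; in the sparse cone it becomes an obstruction only when further vertices, as in the gem or $X$, carry the vanishing entries back to a common neighbor of the two identified vertices.
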